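\title{$K$-regularity, K\"ahler differentials and direct limits of smooth algebras}

\begin{abstract}
Let $k$ be a field of characteristic zero and let $A$ be a commutative $k$-algebra that is $K_n$-regular for all integers $n$ and satisfies $\wedge^{d+1}\Omega_{A/k}=0$ for some $d\ge 0$. We show that $A$ need not be a direct limit of smooth $k$-algebras. For every $d\geq 1$, a counterexample is the union of the two coordinate axes with all $2$-power roots of the coordinates adjoined. A cone over an affine elliptic curve gives a normal local counterexample for $d\ge 2$. The answer is positive for $d=0$, for normal domains with $d\le 1$, and for noetherian $A$.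
\end{abstract}

\section{Introduction}\label{sec:intro}

All rings are commutative and unital, and $k$ is a field of characteristic zero. For a ring $C$ and an integer $n$, let $K_n(C)$ be the $n$-th algebraic $K$-group: Quillen's group for $n\ge 0$ and, for $n<0$, Bass's group, defined by descending induction as
\[
K_n(C)=\operatorname{Coker}\bigl(K_{n+1}(C[t])\times K_{n+1}(C[t^{-1}])\to K_{n+1}(C[t,t^{-1}])\bigr).
\]
The ring $C$ is \emph{$K_n$-regular} if $K_n(C)\to K_n(C[t_1,\dots,t_r])$ is an isomorphism for all $r\ge 0$, and we call it \emph{$K$-regular} if it is $K_n$-regular for all $n\in\mathbb Z$. A direct limit is the colimit of a system indexed by a directed set. Smooth algebras are of finite type, and a $k$-algebra is \emph{ind-smooth} if it is isomorphic to a direct limit of smooth $k$-algebras. We write $\Omega_{A/k}$ for the module of K\"ahler differentials and $\wedge^i\Omega_{A/k}$ for its exterior powers over $A$. The following question is posed in \cite{MM}.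

\begin{quote}
\emph{Let $d\geq 0$, and let $A$ be a $k$-algebra, with no noetherian or finiteness assumption, such that $\wedge^{d+1}\Omega_{A/k}=0$ and $A$ is $K_n$-regular for all $n\in\mathbb Z$. Is $A$ ind-smooth?}
\end{quote}

A smooth $k$-algebra of dimension at most $d$ has both properties, and both properties pass to direct limits. The question therefore asks for a converse. The condition on differentials is a substitute for finite dimension: it holds for every algebra with $d$ generators, and it forces every residue field of $A$ to have transcendence degree at most $d$ over $k$. It becomes weaker as $d$ grows, since $\wedge^{d+1}\Omega_{A/k}=0$ implies $\wedge^{i}\Omega_{A/k}=0$ for all $i>d$. The condition on $K$-theory is meant to exclude singularities. For instance, a nonzero nilpotent $a\in A$ gives a unit $1+at$ of $A[t]$ that does not come from $A$, and this destroys $K_1$-regularity. For an algebra of finite type, $K$-regularity is equivalent to smoothness (Theorem~\ref{thm:boundary}(d) below), and for $d=0$ the answer to the question is positive by an elementary argument. One would guess that the answer is yes.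

The weak point of this guess is that both hypotheses say that certain direct limits of groups vanish. They can hold for $A=\varinjlim A_n$ because the transition maps kill the obstruction groups of the rings $A_n$, while the singularity itself survives in the limit.

\begin{theorem}\label{thm:main}
Let $k$ be any field of characteristic zero and let
\[
A=k\bigl[x^{\gamma},y^{\gamma}:\gamma\in\mathbb Z[\tfrac12]_{>0}\bigr]\big/\bigl(x^{\gamma}y^{\gamma'}:\gamma,\gamma'>0\bigr),
\]
where $x^\gamma x^{\gamma'}=x^{\gamma+\gamma'}$ and $y^\gamma y^{\gamma'}=y^{\gamma+\gamma'}$. Then $\wedge^2\Omega_{A/k}=0$ and $A$ is $K_n$-regular for all $n\in\mathbb Z$, but $A$ is not ind-smooth. Hence the answer to the question is negative for every $d\geq1$ and every $k$.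
\end{theorem}

This ring is not ind-smooth because its local ring at the origin is not a domain. One may then ask whether so crude a defect is the only obstruction. The second theorem locates the boundary.

\begin{theorem}\label{thm:boundary}
Let $k$ be a field of characteristic zero and let $A$ denote a $k$-algebra.
\begin{enumerate}
\item[(a)] If $\Omega_{A/k}=0$ and $A$ is $K_1$-regular, then $A$ is a directed union of finite \'etale $k$-algebras.
\item[(b)] If $A$ is a normal domain and $\wedge^2\Omega_{A/k}=0$, then $A$ is ind-smooth.
\item[(c)] For every $k$ there is a normal domain $A$ with $\wedge^3\Omega_{A/k}=0$ that is $K_n$-regular for all $n\in\mathbb Z$ and is not ind-smooth. The ring $A$ can be taken local.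
\item[(d)] If $A$ is noetherian and $\wedge^{d+1}\Omega_{A/k}=0$ for some $d$, then the following are equivalent: $A$ is $K_n$-regular for all $n\in\mathbb Z$; $A$ is regular; $A$ is ind-smooth.
\end{enumerate}
\end{theorem}

So the failure begins exactly at $d=1$, for normal domains at $d=2$, and it occurs only for non-noetherian rings.

Both counterexamples are cones: one takes a smooth algebra $R$, forms $B=R[w^{1/2^n}:n\ge 0]$, and collapses the closed subscheme $\operatorname{Spec}R$ of $\operatorname{Spec}B$ to a point. The roots of $w$ make the collapsed ideal flat and idempotent. Then $K$-theory satisfies excision, and the cone inherits $K$-regularity from $B$, $R$ and $k$. Section~\ref{sec:axes} shows this mechanism by hand on the coordinate axes, where $R=k\times k$, and Section~\ref{sec:excision} proves it in general. Section~\ref{sec:elliptic} takes for $R$ an affine elliptic curve. The elementary positive cases (a) and (b) come first, in Section~\ref{sec:small}, and the noetherian case, which uses the cotangent complex and cdh descent, is in Section~\ref{sec:noeth}.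

\section{Two properties of ind-smooth algebras}\label{sec:prelim}

A noetherian ring is \emph{regular} if all its local rings are regular local rings. We use the following standard facts about $K$-groups.
\begin{enumerate}
\item[(K1)] If $C$ is regular noetherian, then $C$ is $K$-regular. For $n\ge0$ this is Quillen's homotopy invariance theorem; for $n<0$ both $K_n(C)$ and $K_n(C[t_1,\dots,t_r])$ vanish.
\item[(K2)] For every $n\in\mathbb Z$, the functor $K_n$ commutes with direct limits of rings.
\item[(K3)] The determinant $K_1(C)\to C^\times$ splits the map $C^\times=GL_1(C)\to K_1(C)$, so $C^\times$ is a direct summand of $K_1(C)$, naturally in $C$.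
\end{enumerate}
About differentials and smoothness we use the following.
\begin{enumerate}
\item[(D1)] The formation of $\wedge^i\Omega_{C/k}$ commutes with direct limits and with localization of $C$. If $C\to C'$ is surjective, then so is $\wedge^i\Omega_{C/k}\otimes_CC'\to\wedge^i\Omega_{C'/k}$.
\item[(D2)] If $F/\ell$ is an extension of fields of characteristic zero, then $\dim_F\Omega_{F/\ell}=\operatorname{trdeg}(F/\ell)$.
\item[(D3)] If $C$ is smooth over $k$, then $C$ is regular, and $\Omega_{C/k}$ is locally free of rank at most $\dim C$ at each prime. Conversely, since $k$ is perfect, a regular $k$-algebra of finite type is smooth. Regular local rings are normal domains.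
\end{enumerate}
The residue field $\kappa(\mathfrak p)$ of a prime $\mathfrak p\subset A$ is a quotient of $A_{\mathfrak p}$. So (D1) and (D2) give
\begin{equation}\label{eq:trdeg}
\wedge^{d+1}\Omega_{A/k}=0\ \Longrightarrow\ \operatorname{trdeg}(\kappa(\mathfrak p)/k)\le d\quad\text{for every prime }\mathfrak p\subset A .
\end{equation}

\begin{lemma}\label{lem:indreg}
A direct limit of regular noetherian rings is $K$-regular. In particular, ind-smooth $k$-algebras are $K$-regular.
\end{lemma}

\begin{proof}
If $C=\varinjlim C_i$, then $C[t_1,\dots,t_r]=\varinjlim C_i[t_1,\dots,t_r]$. By (K2) the map $K_n(C)\to K_n(C[t_1,\dots,t_r])$ is the direct limit of the corresponding maps for the $C_i$, which are isomorphisms by (K1).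
\end{proof}

The next lemma is our tool for showing that an algebra is \emph{not} ind-smooth.

\begin{lemma}\label{lem:local}
Let $C$ be an ind-smooth $k$-algebra and $\mathfrak p\subset C$ a prime. Then $C_{\mathfrak p}$ is a direct limit of local rings $S_i$ of smooth $k$-algebras, with local homomorphisms $S_i\to C_{\mathfrak p}$. In particular $C_{\mathfrak p}$ is a normal domain.
\end{lemma}

\begin{proof}
Write $C=\varinjlim C_i$ with $C_i$ smooth, let $\mathfrak p_i\subset C_i$ be the preimage of $\mathfrak p$, and put $S_i=(C_i)_{\mathfrak p_i}$. Then $C\setminus\mathfrak p=\varinjlim(C_i\setminus\mathfrak p_i)$, so $C_{\mathfrak p}=\varinjlim S_i$, and the maps $S_i\to C_{\mathfrak p}$ are local. Each $S_i$ is a normal domain by (D3).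

If $ab=0$ in $C_{\mathfrak p}$, then $a_ib_i=0$ for lifts $a_i,b_i$ in some $S_i$, so $a=0$ or $b=0$. Thus $C_{\mathfrak p}$ is a domain. Let $a/b$, with $b\neq0$, be integral over $C_{\mathfrak p}$. Clearing denominators gives $a^n+c_1a^{n-1}b+\dots+c_nb^n=0$ with $c_j\in C_{\mathfrak p}$. This relation lifts to some $S_i$, where the lift $b_i$ is nonzero. Normality of $S_i$ gives $a_i\in b_iS_i$, hence $a/b\in C_{\mathfrak p}$.
\end{proof}

\section{Small transcendence degree}\label{sec:small}

Every $k$-algebra is the directed union of its subalgebras of finite type. In parts (a) and (b) of Theorem~\ref{thm:boundary}, the bound \eqref{eq:trdeg} makes these subalgebras so small that they are smooth, or become smooth after normalization.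

\begin{proof}[Proof of Theorem~\ref{thm:boundary}(a)]
By (K3), the map $A^\times\to A[t]^\times$ is a direct summand of the isomorphism $K_1(A)\to K_1(A[t])$, so $A^\times=A[t]^\times$. If $a\in A$ is nilpotent, then $1+at$ is a unit of $A[t]$, so it lies in $A$ and $a=0$. Thus $A$ is reduced. This is the only use of $K_1$-regularity.

Let $C\subset A$ be a subalgebra of finite type and $\mathfrak q$ a minimal prime of $C$. Since $C$ is reduced, $C_{\mathfrak q}$ is a field. Localization is exact, so $C_{\mathfrak q}$ injects into $A\otimes_CC_{\mathfrak q}$, which is therefore nonzero. Any prime of this ring gives a prime $\mathfrak p$ of $A$ with $\mathfrak p\cap C=\mathfrak q$. By \eqref{eq:trdeg} with $d=0$, the field $\kappa(\mathfrak p)$ is algebraic over $k$. Its subring $C/\mathfrak q$ is a domain generated by finitely many algebraic elements, hence a finite field extension of $k$, and it is separable because $k$ has characteristic zero. So the finitely many minimal primes of the reduced ring $C$ are maximal, and the Chinese remainder theorem gives $C\cong\prod_{\mathfrak q}C/\mathfrak q$. Thus $C$ is finite \'etale over $k$, and $A$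 is the directed union of these $C$.
\end{proof}

\begin{remark}
Characteristic zero is needed in (a). Over a field $k_0$ of characteristic $p>0$, the ring $C=\bigcup_nk_0[w^{1/p^n}]$ is $K$-regular by Lemma~\ref{lem:indreg} and has $\Omega_{C/k_0}=0$, because each generator $w^{1/p^n}$ is a $p$-th power. But $w$ is transcendental over $k_0$, so it lies in no finite $k_0$-subalgebra.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:boundary}(b)]
Let $F=\operatorname{Frac}A$. By \eqref{eq:trdeg} with $\mathfrak p=0$, we have $\operatorname{trdeg}(F/k)\le1$. Let $C\subset A$ be a subalgebra of finite type and $\tilde C$ its integral closure in $\operatorname{Frac}C\subset F$. Since $A$ is normal, $\tilde C\subset A$. The normalization of a domain of finite type over a field is finite, so $\tilde C$ is of finite type, and $\dim\tilde C=\operatorname{trdeg}(\operatorname{Frac}C/k)\le 1$. A normal noetherian domain of dimension at most one is regular, so $\tilde C$ is smooth by (D3). The rings $\tilde C$ form a directed family, since $\tilde C_1$ and $\tilde C_2$ lie in $\tilde C_3$ for the subalgebra $C_3$ that they generate, and their union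 is $A$.
\end{proof}

The last proof uses normality to place $\tilde C$ inside $A$, and the bound on the dimension to pass from normal to regular. Theorem~\ref{thm:main} and Theorem~\ref{thm:boundary}(c) show that $K$-regularity replaces neither.

\section{The node and its limit under squaring}\label{sec:axes}

Let $A$ be the ring of Theorem~\ref{thm:main}. It has the $k$-basis $1,x^\gamma,y^\gamma$ with $\gamma\in\mathbb Z[\frac12]_{>0}$, and the span $I$ of the $x^\gamma$ and $y^\gamma$ is a maximal ideal with residue field $k$. Let
\[
N=k[u,v]/(uv),\qquad \mathfrak n=(u,v)\subset N,\qquad \sigma\colon N\to N,\quad u\mapsto u^2,\ v\mapsto v^2 .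
\]
The subalgebra $A_n=k[x^{1/2^n},y^{1/2^n}]$ of $A$ is isomorphic to $N$, the inclusion $A_n\subset A_{n+1}$ corresponds to $\sigma$, and $A=\bigcup A_n$. So $A$ is the direct limit of $N\xrightarrow{\sigma}N\xrightarrow{\sigma}\cdots$. We look at three symptoms of the singularity of $N$ at $\mathfrak n$. The map $\sigma$ preserves the first and kills the other two.

\medskip\noindent\emph{Zero divisors.} The two branches stay distinct in the limit.

\begin{lemma}\label{lem:notsmooth}
The local ring $A_I$ is not a domain, and $A$ is not ind-smooth.
\end{lemma}

\begin{proof}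
An element $s\in A\setminus I$ has the form $c+\sum c_\gamma x^\gamma+\sum c'_\gamma y^\gamma$ with $c\in k^\times$. Then $sx=cx+\sum c_\gamma x^{\gamma+1}$ has nonzero coefficient $c$ at the basis vector $x$, so $sx\ne0$; exchanging the variables gives $sy\neq0$. Thus $x$ and $y$ are nonzero in $A_I$, while $xy=0$. By Lemma~\ref{lem:local}, $A$ is not ind-smooth.
\end{proof}

\medskip\noindent\emph{Two-forms.} A smooth curve has no nonzero $2$-forms, but the node has one.

\begin{lemma}\label{lem:wedge2}
We have $\wedge^2\Omega_{N/k}=k\cdot du\wedge dv\neq0$, and $\wedge^2\Omega_{A/k}=0$.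
\end{lemma}

\begin{proof}
The module $\Omega_{N/k}$ is the quotient of $N\,du\oplus N\,dv$ by $\omega=v\,du+u\,dv$. So $\wedge^2\Omega_{N/k}$ is the quotient of $N\,du\wedge dv$ by $\omega\wedge du=-u\,du\wedge dv$ and $\omega\wedge dv=v\,du\wedge dv$, which is $(N/\mathfrak n)\,du\wedge dv$. The map $\sigma$ sends $du\wedge dv$ to $d(u^2)\wedge d(v^2)=4uv\,du\wedge dv=0$. By (D1), $\wedge^2\Omega_{A/k}$ is a direct limit along zero maps.
\end{proof}

\medskip\noindent\emph{Failure of Tor-independence.} The node is obtained from two lines by gluing their origins. With $\tilde N=k[u]\times k[v]$, the map $u\mapsto(u,0)$, $v\mapsto(0,v)$ identifies $N$ with the ring of pairs with equal constant terms, so that the square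
\begin{equation}\label{eq:nodesquare}
\begin{array}{ccc}N&\to&\tilde N\\ \downarrow&&\downarrow\\ k&\to&k\times k\end{array}
\end{equation}
is cartesian. The three corners other than $N$ are regular. Suppose that this square and its polynomial extensions had natural Mayer--Vietoris sequences in $K$-theory in all degrees. The five lemma would then make $N$ a $K$-regular ring. But $N$ is noetherian, has $\wedge^3\Omega_{N/k}=0$, and is not regular because $N_{\mathfrak n}$ is not a domain; so it is not $K$-regular by Theorem~\ref{thm:boundary}(d). As we recall in Section~\ref{sec:excision}, such sequences do exist when the groups $\operatorname{Tor}_i^N(k,\tilde N)$, $i>0$, vanish. Let us compute the first of them.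

The sequence $0\to\mathfrak n\to N\to k\to0$ gives $\operatorname{Tor}^N_1(k,\tilde N)=\ker(\mathfrak n\otimes_N\tilde N\to\tilde N)$. The first factor of $\tilde N$ is $N/vN$, and
\[
\mathfrak n\otimes_NN/vN=\mathfrak n/v\mathfrak n=\bigl(uk[u]\oplus vk[v]\bigr)/v^2k[v]=uk[u]\oplus k\bar v .
\]
The map to $k[u]$ is the inclusion on $uk[u]$ and kills $\bar v$. Treating the second factor in the same way, we find that $\operatorname{Tor}_1^N(k,\tilde N)$ is two-dimensional, with basis $v\otimes(1,0)$ and $u\otimes(0,1)$. The map $\sigma$ extends to $\tilde N$ by squaring the variable in each factor, and it kills both classes: $v^2\otimes(1,0)=v\otimes v\cdot(1,0)=0$ and $u^2\otimes(0,1)=u\otimes u\cdot(0,1)=0$.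

There is a structural reason. Put $z=u+v$, a nonzerodivisor of $\tilde N$. Then $\mathfrak n=z\tilde N$, but $\mathfrak n\neq zN$: the equation $u=z\cdot(1,0)$ needs the element $(1,0)\notin N$. After squaring, however, $\sigma(u^i)=z\,u^{2i-1}$ and $\sigma(v^i)=z\,v^{2i-1}$, so $\sigma(\mathfrak n)\subset zN$. In the limit, $I$ is an increasing union of principal ideals generated by nonzerodivisors. Such an ideal is flat, and all the higher Tor groups vanish at once.

\section{Excision and cones}\label{sec:excision}

\subsection*{Excision for Tor-independent squares}
Let $K(C)$ be the nonconnective $K$-theory spectrum of $C$. Its homotopy groups are Quillen's groups $K_n(C)$ for $n\ge0$ and Bass's groups for $n<0$, and it is a localizing invariant. The main theorem of Land and Tamme \cite{LT} associates with a pullback square of ring spectra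
\begin{equation}\label{eq:square}
\begin{array}{ccc}A&\to&B\\ \downarrow&&\downarrow\\ A'&\to&B'\end{array}
\end{equation}
a ring spectrum $A'\odot_A^{B'}B$ with underlying spectrum $A'\otimes_A^{\mathbf L}B$, together with a ring map to $B'$ that is the canonical map on underlying spectra, such that every localizing invariant sends the square with $B'$ replaced by $A'\odot_A^{B'}B$ to a pullback square. We use it in the following form.

\begin{proposition}\label{prop:LT}
Let \eqref{eq:square} be a cartesian square of rings with $B\to B'$ surjective. Suppose that $A'\otimes_AB\to B'$ is an isomorphism and $\operatorname{Tor}_i^A(A',B)=0$ for all $i>0$. Then there is a long exact sequence, natural for maps of such squares,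
\[
\cdots\to K_{n+1}(B')\to K_n(A)\to K_n(B)\oplus K_n(A')\to K_n(B')\to\cdots\qquad(n\in\mathbb Z).
\]
\end{proposition}

\begin{proof}
Since $B\to B'$ is surjective, $0\to A\to A'\oplus B\to B'\to0$ is exact, so \eqref{eq:square} is also a pullback of ring spectra. The hypotheses say that $A'\otimes^{\mathbf L}_AB\to B'$ is an equivalence. Hence $A'\odot_A^{B'}B\to B'$ is an equivalence, and $K$ sends \eqref{eq:square} itself to a pullback square of spectra. The sequence is its Mayer--Vietoris sequence of homotopy groups.
\end{proof}

The next proposition isolates what was found at the end of Section~\ref{sec:axes}.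

\begin{proposition}\label{prop:collapse}
Let $B$ be a $k$-algebra and let $z_0,z_1,\ldots\in B$ be nonzerodivisors with $z_n\in z_{n+1}^2B$ for all $n$. Let $I=\bigcup_nz_nB$, an increasing union, and assume $I\ne B$. Put $R=B/I$ and $A=k+I\subset B$. If $B$ and $R$ are direct limits of regular noetherian rings, then $A$ is $K$-regular.
\end{proposition}

\begin{proof}
The set $A$ is a subring of $B$ and $I$ is an ideal of $A$. Since $I\neq B$, we have $k\cap I=0$ and $A/I=k$. As $A$ is the preimage of $k\subset R$, the square
\begin{equation}\label{eq:star}
\begin{array}{ccc}A&\to&B\\ \downarrow&&\downarrow\\ k&\to&R\end{array}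
\end{equation}
is cartesian, and $B\to R$ is surjective.

\emph{The ideal $I$ is flat over $A$.} The ideals $z_nB$ are principal over $B$, and we need principal ideals over $A$. The second factor $z_{n+1}$ in the hypothesis carries the coefficient from $B$ into $I$:
\[
z_nA\subset z_nB\subset z_{n+1}(z_{n+1}B)\subset z_{n+1}I\subset z_{n+1}A .
\]
So the chains $(z_nA)$ and $(z_nB)$ are interleaved, and $I=\bigcup_nz_nA$ is an increasing union. Each $z_nA$ is free of rank one, because $z_n\in A$ is a nonzerodivisor. A direct limit of free modules is flat.

\emph{The Tor groups.} The module $z_nA\otimes_AB$ is free over $B$ on $z_n\otimes1$, and multiplication maps it isomorphically onto $z_nB$ because $z_n$ is a nonzerodivisor of $B$. In the limit, $I\otimes_AB\to B$ is injective with image $I$. Tensoring $0\to I\to A\to k\to0$ with $B$ gives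
\[
k\otimes_AB=B/I=R,\qquad \operatorname{Tor}_1^A(k,B)=\ker(I\otimes_AB\to B)=0,
\]
and $\operatorname{Tor}^A_i(k,B)=\operatorname{Tor}^A_{i-1}(I,B)=0$ for $i\geq2$.

\emph{Polynomial extensions.} Let $\underline t=(t_1,\dots,t_r)$. Tensoring \eqref{eq:star} over $k$ with $k[\underline t]$ gives a cartesian square with $B[\underline t]\to R[\underline t]$ surjective. Since $A\to A[\underline t]$ is flat, $\operatorname{Tor}_i^{A[\underline t]}(k[\underline t],B[\underline t])=\operatorname{Tor}^A_i(k,B)\otimes_kk[\underline t]$, which is $R[\underline t]$ for $i=0$ and zero for $i>0$. So Proposition~\ref{prop:LT} applies to both squares, and the inclusion of \eqref{eq:star} into its polynomial extension gives a map from the exact sequence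
\[
K_{n+1}(B)\oplus K_{n+1}(k)\to K_{n+1}(R)\to K_n(A)\to K_n(B)\oplus K_n(k)\to K_n(R)
\]
to the same sequence for $A[\underline t]$, $B[\underline t]$, $k[\underline t]$, $R[\underline t]$. The rings $B$, $R$ and $k$ are $K$-regular by Lemma~\ref{lem:indreg}, so the four outer maps are isomorphisms. By the five lemma, $K_n(A)\to K_n(A[\underline t])$ is an isomorphism.
\end{proof}

\begin{remark}\label{rem:nonnoeth}
The hypothesis $z_n\in z_{n+1}^2B$ cannot be weakened to $z_n\in z_{n+1}B$: for $B=\tilde N$ and the constant sequence $z_n=u+v$, the ring $k+I$ is the node $N$, which is not $K$-regular. The hypothesis also implies $I=I^2$, so the ring $A$ of Proposition~\ref{prop:collapse} is never noetherian. Indeed, a finitely generated ideal with $I=I^2$ is generated by an idempotent $e$, and $(1-e)z_0=0$ would give $1=e\in I$.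
\end{remark}

\subsection*{The cone over a smooth algebra}
Let $\Gamma=\mathbb Z[\frac12]_{\geq0}$ and let $R\ne0$ be a smooth $k$-algebra. Let
\[
B=R[w^\gamma:\gamma\in\Gamma]=\bigcup_nR[w_n],\qquad w_n=w^{1/2^n},\quad w_n=w_{n+1}^2,
\]
which is the free $R$-module on the $w^\gamma$, $\gamma\in\Gamma$. For $b\in B$ let $b_0\in R$ be the coefficient of $w^0=1$. The map $b\mapsto b_0$ is a surjective ring homomorphism $B\to R$. Its kernel is $I=\bigcup_nw_nB$, because $w^\gamma=w_n\,w^{\gamma-1/2^n}$ once $1/2^n\le\gamma$. The \emph{cone over $R$} is
\[
A_R=k+I=\{b\in B:b_0\in k\}.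
\]
The ideal $I$ is maximal in $A_R$ with residue field $k$; it is the vertex, to which $\operatorname{Spec}R\subset\operatorname{Spec}B$ has been collapsed.

\begin{corollary}\label{cor:cone}
The rings $A_R$ and $(A_R)_I$ are $K$-regular.
\end{corollary}

\begin{proof}
The $w_n$ are nonzerodivisors of $B$, since multiplication by $w_n$ is injective on the basis. The ring $B$ is the directed union of the smooth algebras $R[w_n]$, and $B/I=R$ is smooth and nonzero. Proposition~\ref{prop:collapse} with $z_n=w_n$ gives the claim for $A_R$.

Let $\Sigma=A_R\setminus I=k^\times+I$. We apply Proposition~\ref{prop:collapse} to $\Sigma^{-1}B$ and the same $z_n$, which remain nonzerodivisors. The ring $\Sigma^{-1}B$ is the direct limit of the smooth algebras $R[w_n][s^{-1}]$ over the pairs $(n,s)$ with $s\in\Sigma\cap R[w_n]$. We have $\bigcup w_n\Sigma^{-1}B=\Sigma^{-1}I$, and $\Sigma^{-1}B/\Sigma^{-1}I=\Sigma^{-1}R=R$ because $\Sigma$ maps into $k^\times$. Finally $(A_R)_I=\Sigma^{-1}A_R$ is a subring of $\Sigma^{-1}B$ containing $\Sigma^{-1}I$ with quotient $\Sigma^{-1}k=k$, so it equals $k+\Sigma^{-1}I$.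
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $R=k\times k$. Then $B$ is the product of two copies of $k[w^\gamma:\gamma\in\Gamma]$, and $A_R$ is the ring of pairs with equal constant coefficients. It has the $k$-basis $1,(w^\gamma,0),(0,w^\gamma)$ with $\gamma>0$, and the bijection $x^\gamma\leftrightarrow(w^\gamma,0)$, $y^\gamma\leftrightarrow(0,w^\gamma)$ respects the multiplication of basis elements. So $A\cong A_R$ is $K$-regular by Corollary~\ref{cor:cone}. Lemma~\ref{lem:wedge2} gives $\wedge^2\Omega_{A/k}=0$, hence $\wedge^{d+1}\Omega_{A/k}=0$ for all $d\ge1$, and $A$ is not ind-smooth by Lemma~\ref{lem:notsmooth}.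
\end{proof}

\section{The cone over an elliptic curve}\label{sec:elliptic}

We prove Theorem~\ref{thm:boundary}(c). We first bound the differentials of an arbitrary cone, and then choose $R$.

\subsection*{Differentials of a cone}
Away from the vertex, $A_R$ agrees with $B$: after inverting $w$, both become a union of the smooth rings $R[w_n,w_n^{-1}]$ of dimension $\dim R+1$. The difficulty is the torsion at the vertex, such as the class $du\wedge dv$ in Lemma~\ref{lem:wedge2}. We write $A_R$ as a union of copies of one algebra of finite type, so that the torsion has a uniform exponent, and show that the transition maps are divisible by ever higher powers of the parameter.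

\begin{lemma}\label{lem:diff}
Let $R\neq0$ be smooth over $k$ of dimension $\delta$. Then $\wedge^i\Omega_{A_R/k}=0$ and $\wedge^i\Omega_{(A_R)_I/k}=0$ for all $i\ge\delta+2$.
\end{lemma}

\begin{proof}
Write $R=k[r_1,\dots,r_s]$ and put $P_n=k[w_n,w_nr_1,\dots,w_nr_s]\subset A_R$. Then $P_n\subset P_{n+1}$, since $w_n=w_{n+1}^2$ and $w_nr_j=w_{n+1}\cdot w_{n+1}r_j$. The ideal $I$ is spanned over $k$ by the elements $w^\gamma r^\alpha$ with $\gamma>0$ and $r^\alpha=\prod r_j^{\alpha_j}$. For $n$ large, $c=2^n\gamma$ is an integer with $c\ge|\alpha|=\sum\alpha_j$, and then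
\[
w^\gamma r^\alpha=w_n^{c-|\alpha|}\prod_j(w_nr_j)^{\alpha_j}\in P_n .
\]
Hence $A_R=\bigcup P_n$ and $\wedge^i\Omega_{A_R/k}=\varinjlim\wedge^i\Omega_{P_n/k}$.

Fix $i\ge\delta+2$. The ring $P_n[w_n^{-1}]=R[w_n,w_n^{-1}]$ is smooth of dimension $\delta+1$, so $\wedge^i\Omega_{P_n/k}[w_n^{-1}]=0$ by (D1) and (D3). The module $\wedge^i\Omega_{P_n/k}$ is finitely generated, so it is killed by $w_n^e$ for some $e$. The $R$-algebra isomorphism $R[w_n]\to R[w_{n'}]$, $w_n\mapsto w_{n'}$, carries $P_n$ onto $P_{n'}$, so one exponent $e$ serves for all $n$.

Let $m\ge1$, $q=2^m$ and $z=w_{n+m}$. In $P_{n+m}$ we have $w_n=z^q$ and $w_nr_j=z^{q-1}(zr_j)$, so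
\[
dw_n=qz^{q-1}\,dz,\qquad d(w_nr_j)=z^{q-1}\,d(zr_j)+(q-1)z^{q-2}(zr_j)\,dz .
\]
These are the images of the generators of $\Omega_{P_n/k}$, and they lie in $z^{q-2}\,\Omega_{P_{n+m}/k}$. Hence the image of $\wedge^i\Omega_{P_n/k}$ in $\wedge^i\Omega_{P_{n+m}/k}$ lies in $z^{i(q-2)}\wedge^i\Omega_{P_{n+m}/k}$, which is zero once $i(2^m-2)\ge e$. So the direct limit vanishes. The statement for $(A_R)_I$ follows by localization.
\end{proof}

\subsection*{The choice of the curve}
By Theorem~\ref{thm:boundary}(b) and Lemma~\ref{lem:diff}, a normal cone that is not ind-smooth needs $\dim R\ge1$. The simplest curve does not work.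

\begin{example}\label{ex:line}
For $R=k[f]$, the ring $P_n=k[w_n,w_nf]$ in the proof of Lemma~\ref{lem:diff} is a polynomial ring in two variables, so $A_R=\bigcup P_n$ is ind-smooth. The function $f$ is the quotient $F/W$ of the coordinates $W=w_n$ and $F=w_nf$ of the plane $\operatorname{Spec}P_n$. It defines a rational map from the plane to $\mathbb P^1$ that has no value at the origin.
\end{example}

In general, the generators of $R$ are quotients $(wr_j)/w$ of elements of $A_R$. If the local ring at the vertex is a limit of smooth local rings, these quotients give a rational map from a smooth scheme to $\operatorname{Spec}R$, and this map should have no value at the vertex, since all of $\operatorname{Spec}R$ has been collapsed there. So we want a curve $E$ such that rational maps from smooth schemes to $E$ have no indeterminacy. Elliptic curves have this property by Weil's extension theorem \cite[\S4.4, Thm.~1]{BLR}: \emph{a rational map from a smooth $k$-scheme to a smooth separated $k$-group scheme that is defined in codimension at most one is defined everywhere.}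

Let $E$ be the elliptic curve over $k$ with Weierstrass equation $g^2=f^3+1$, and let $E^\circ=E\setminus\{\infty\}=\operatorname{Spec}R$ with
\[
R=k[f,g]/(g^2-f^3-1).
\]
The ring $R$ is smooth of dimension one, because the partial derivatives $2g$ and $-3f^2$ vanish together only at $f=g=0$, which is not on the curve. It is geometrically integral: $R\otimes_k\bar k$ is a domain, because $f^3+1$ has odd degree and so is not a square in $\bar k(f)$. The scheme $E$ is a smooth proper group scheme over $k$ with function field $k(E)=\operatorname{Frac}R$. For the rest of this section $A=A_R$. By Corollary~\ref{cor:cone} and Lemma~\ref{lem:diff}, both $A$ and $A_I$ are $K$-regular and have $\wedge^3\Omega=0$. Lemmas~\ref{lem:normal} and~\ref{lem:ellnot} below complete the proof of Theorem~\ref{thm:boundary}(c).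

\begin{lemma}\label{lem:normal}
The rings $A$ and $A_I$ are normal domains with fraction field $\operatorname{Frac}B\supset k(E)$.
\end{lemma}

\begin{proof}
The rings $R[w_n]$ are regular domains, hence normal, so their directed union $B$ is a normal domain. Since $wB\subset I\subset A\subset B$, every $b\in B$ is the quotient $(wb)/w$ of elements of $A$, and $\operatorname{Frac}A=\operatorname{Frac}B$. Let $z\in\operatorname{Frac}A$ be integral over $A$. Then $z\in B$, and applying $b\mapsto b_0$ to an integral equation shows that $z_0\in R$ is algebraic over $k$. So $k'=k[z_0]\subset R$ is a finite separable field extension of $k$, and $k'\otimes_k\bar k$ is a product of $[k':k]$ copies of $\bar k$. It is a subring of the domain $R\otimes_k\bar k$, so $k'=k$. Thus $z_0\in k$ and $z\in A$. A localization of a normal domain is a normal domain.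
\end{proof}

The next lemma says that no nonconstant rational function on $E$ is regular at the vertex.

\begin{lemma}\label{lem:const}
Inside $\operatorname{Frac}A$ we have $k(E)\cap A_I=k$.
\end{lemma}

\begin{proof}
Let $h=p/q=a/b$ with $p,q\in R$, $q\neq0$, $a\in A$ and $b\in A\setminus I$. Then $pb=qa$ in $B$. Taking constant coefficients gives $pb_0=qa_0$ with $a_0\in k$ and $b_0\in k^\times$. So $h=a_0/b_0\in k$.
\end{proof}

\begin{lemma}\label{lem:ellnot}
Neither $A$ nor $A_I$ is ind-smooth.
\end{lemma}

\begin{proof}
Suppose that one of them is. Lemma~\ref{lem:local}, applied to $A$ and $I$ or to $A_I$ and its maximal ideal, gives $A_I=\varinjlim S_i$ with each $S_i$ a local ring of a smooth $k$-algebra.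

\emph{A rational map to $E$.} The elements $w,wf,wg$ of $A$ satisfy the homogeneous equation of the cubic, $w(wg)^2=w^3(f^3+1)=(wf)^3+w^3$. So for some $S=S_i$ there are lifts $W,F,G\in S$ of $w,wf,wg$ with
\[
WG^2=F^3+W^3,
\]
and $W\ne0$ because $w\ne0$. Write $S=\mathcal O_{U,u}$ with $U$ smooth and affine. The connected components of a smooth scheme are integral, so after shrinking $U$ around $u$ we may assume that $U$ is integral and $W,F,G\in\mathcal O(U)$; the relation holds in $\mathcal O(U)\subset S$. Dividing it by $W^3$ shows that $f\mapsto F/W$, $g\mapsto G/W$ defines a morphism $U_W\to E^\circ$ on the dense open set $U_W$ where $W$ is invertible. This is a rational map $\psi\colon U\dashrightarrow E$.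

\emph{It extends to $U$.} Let $\eta\in U$ be a point of codimension one. Then $\mathcal O_{U,\eta}$ is a discrete valuation ring with fraction field $k(U)$, because $U$ is regular. As $E$ is proper, the valuative criterion extends $\operatorname{Spec}k(U)\to E$ to $\operatorname{Spec}\mathcal O_{U,\eta}\to E$, and as $E$ is of finite type this morphism extends to an open neighborhood of $\eta$. So $\psi$ is defined in codimension at most one, and by Weil's theorem it is a morphism $\psi\colon U\to E$.

\emph{Its value at the vertex.} Consider the composite
\[
\varphi\colon\operatorname{Spec}A_I\to\operatorname{Spec}S\to U\xrightarrow{\ \psi\ }E .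
\]
Since $W$ maps to $w\neq0$ in the domain $A_I$, the generic point $\operatorname{Spec}\operatorname{Frac}A$ maps into $U_W$. There $\varphi$ is given by the ring map $R\to\mathcal O(U_W)\to\operatorname{Frac}A$ with $f\mapsto F/W\mapsto(wf)/w=f$ and $g\mapsto G/W\mapsto (wg)/w=g$. This is the inclusion $R\subset\operatorname{Frac}A$, which extends to the inclusion $k(E)\subset\operatorname{Frac}A$. Let $e\in E$ be the image under $\varphi$ of the closed point of $\operatorname{Spec}A_I$. A morphism from the spectrum of a local ring factors through the local ring at the image of the closed point, so $\varphi$ is induced by a ring map $\mathcal O_{E,e}\to A_I$. The two maps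
\[
\mathcal O_{E,e}\to A_I\subset\operatorname{Frac}A\qquad\text{and}\qquad\mathcal O_{E,e}\subset k(E)\subset\operatorname{Frac}A
\]
induce the same morphism $\operatorname{Spec}\operatorname{Frac}A\to E$, and $\operatorname{Spec}\mathcal O_{E,e}\to E$ is a monomorphism, so they are equal. Hence $\mathcal O_{E,e}\subset k(E)\cap A_I=k$ by Lemma~\ref{lem:const}. This is absurd, since $\operatorname{Frac}\mathcal O_{E,e}=k(E)\neq k$.
\end{proof}

\section{The noetherian case}\label{sec:noeth}

We prove Theorem~\ref{thm:boundary}(d). Two implications do not involve the differentials. An ind-smooth algebra is $K$-regular by Lemma~\ref{lem:indreg}. Let $A$ be noetherian and regular. Every finite extension $k'/k$ is separable, so $A\otimes_kk'$ is \'etale over $A$ and hence regular. Thus $k\to A$ is a regular homomorphism, that is, flat with geometrically regular fibers. Popescu's theorem, which says that a regular homomorphism of noetherian rings is a direct limit of smooth homomorphisms, shows that $A$ is ind-smooth. It remains to prove the following.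

\begin{proposition}\label{prop:reg}
Let $A$ be a noetherian $K$-regular $k$-algebra with $\wedge^{d+1}\Omega_{A/k}=0$ for some $d$. Then $A$ is regular.
\end{proposition}

Regularity is detected by the cotangent complex $L_{A/k}$, of which $\Omega_{A/k}$ is only the zeroth homology. The plan is as follows. First, $K$-regularity forces the derived exterior powers of $L_{A/k}$ to be concentrated in degree zero. The hypothesis on $\wedge^{d+1}\Omega_{A/k}$ then makes the derived power $\mathbf L\wedge^{d+1}L_{A/k}$ vanish, and this is impossible at a singular point.

\subsection*{The cotangent complex}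
Complexes are graded homologically, with $H_n(M[1])=H_{n-1}(M)$ and $H_q=H^{-q}$. For a ring map $\ell\to C$, choose a simplicial resolution $P_\bullet\to C$ by polynomial $\ell$-algebras; this can be done functorially in $C$. Then $L_{C/\ell}$ is the complex of the simplicial $C$-module $\Omega_{P_\bullet/\ell}\otimes_{P_\bullet}C$. If a complex $M$ is represented by a simplicial $C$-module $M_\bullet$ with flat terms, its derived exterior power $\mathbf L\wedge^jM$ is the complex of $\wedge^jM_\bullet$. We write $\Omega^j$ for $\wedge^j\Omega$. The following facts are standard.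
\begin{enumerate}
\item[(L1)] The complex $\mathbf L\wedge^jL_{C/\ell}$ has homology in degrees $\geq0$, and $H_0=\Omega^j_{C/\ell}$. Its formation commutes with direct limits and with localization of $C$.
\item[(L2)] If $C$ is a direct limit of smooth $\ell$-algebras, then $\Omega_{C/\ell}$ is flat and $\mathbf L\wedge^jL_{C/\ell}\simeq\Omega^j_{C/\ell}$. This applies to any extension $F/\ell$ of fields of characteristic zero: a subalgebra of finite type of $F$ becomes smooth after inverting one nonzero element, and these localizations form a directed family with union $F$.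
\item[(L3)] For $\ell\to C\to D$ there is an exact triangle $L_{C/\ell}\otimes^{\mathbf L}_CD\to L_{D/\ell}\to L_{D/C}$.
\item[(L4)] For complexes with homology in degrees $\ge0$, we have $\mathbf L\wedge^j_D(M\otimes_C^{\mathbf L}D)\simeq(\mathbf L\wedge^j_CM)\otimes^{\mathbf L}_CD$ and $\mathbf L\wedge^j(M\oplus M')\simeq\bigoplus_{a+b=j}\mathbf L\wedge^aM\otimes^{\mathbf L}\mathbf L\wedge^bM'$.
\item[(L5)] (D\'ecalage.) For a flat module $M$, $\mathbf L\wedge^j(M[1])\simeq\Gamma^j(M)[j]$, where $\Gamma^j$ is the $j$-th divided power. Over a field of characteristic zero, $\Gamma^j(M)\cong\operatorname{Sym}^j(M)$, which is nonzero if $M\neq0$.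
\item[(L6)] A noetherian local ring $S$ with residue field $\kappa$ is regular if the Andr\'e--Quillen homology group $D_2(\kappa/S;\kappa)=H_2(L_{\kappa/S})$ vanishes \cite[Ch.~VI]{Andre}, \cite{Quillen}.
\end{enumerate}

\begin{example}\label{ex:nodeL}
Since $uv$ is a nonzerodivisor of $k[u,v]$, the complex $L_{N/k}$ of the node is $N\to N\,du\oplus N\,dv$, $1\mapsto v\,du+u\,dv$, in degrees $1$ and $0$. Its fiber at $\mathfrak n$ has zero differential, so it is $k[1]\oplus k^2$. By (L4) and (L5), $\mathbf L\wedge^j(k[1]\oplus k^2)$ has the direct summand $k[j]$, so $\mathbf L\wedge^jL_{N/k}\ne0$ for all $j$, although $\Omega^j_{N/k}=0$ for $j\geq3$. Thus $\mathbf L\wedge^3L_{N/k}$ has homology in a positive degree. By the next proposition, this is incompatible with $K$-regularity.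
\end{example}

\subsection*{$K$-regularity and derived exterior powers}

\begin{proposition}\label{prop:discrete}
Let $A$ be any $K$-regular $k$-algebra. Then $H_q(\mathbf L\wedge^jL_{A/k})=0$ for all $q>0$ and $j\geq0$.
\end{proposition}

The link between the two sides is cdh descent. The cdh topology on schemes of finite type over $k$ is generated by Nisnevich covers and by the covers $\{Z\to X,\ X'\to X\}$, where $Z\subset X$ is closed and $X'\to X$ is proper and an isomorphism over $X\setminus Z$. By resolution of singularities, every such $X$ has a cdh cover by smooth $k$-schemes. A presheaf $H$ of spectra or complexes has a cdh-fibrant replacement $H\to\mathbb H_{cdh}(-,H)$: a cdh-local equivalence to a presheaf that satisfies cdh descent. The replacement preserves exact triangles, and for a presheaf of abelian groups it computes the cdh cohomology of the associated sheaf. For a $k$-algebra $C$ of finite type, let $F_H(C)$ be the homotopy fiber of $H(C)\to\mathbb H_{cdh}(C,H)$; it measures the failure of descent. For any functor $H$ on rings, $NH(C)$ denotes the cokernel, or cofiber, of the split injection $H(C)\to H(C[t])$. Let $HH$ and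 $HC$ be Hochschild and cyclic homology over $\mathbb Q$, and let $KH$ be homotopy $K$-theory. We use the following results from \cite{CHSW}, \cite{CHW} and \cite{CHWW}, all natural in the finite type $k$-algebra $C$.
\begin{enumerate}
\item[(C1)] $KH$ is homotopy invariant and is the cdh-fibrant replacement of $K$, and $F_K\simeq F_{HC}[1]$.
\item[(C2)] $NHC_*\cong HH_*\otimes_{\mathbb Q}t\mathbb Q[t]$, compatibly with cdh-fibrant replacement.
\item[(C3)] (Hodge decomposition.) $H_*(F_{HH}(C))$ is the direct sum over $j\ge0$ of the homology of $F^{(j)}_{\mathbb Q}(C)[j]$, where for $\ell\in\{\mathbb Q,k\}$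
\[
F^{(j)}_\ell(C)=\operatorname{fib}\bigl(\mathbf L\wedge^jL_{C/\ell}\to R\Gamma_{cdh}(\operatorname{Spec}C,\Omega^j_{/\ell})\bigr).
\]
\end{enumerate}
In (C3), $\Omega^j_{/\ell}$ is the cdh sheaf associated with the presheaf of $j$-forms over $\ell$, and $R\Gamma_{cdh}(-,\Omega^j_{/\ell})$ is the cdh-fibrant replacement of $\mathbf L\wedge^jL_{-/\ell}$. Indeed, a smooth $k$-algebra is a direct limit of smooth $\ell$-algebras for both values of $\ell$, so by (L2) the higher homology presheaves of $\mathbf L\wedge^jL_{-/\ell}$ vanish on smooth affine $k$-schemes, hence cdh-locally.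

Homotopy invariance says $NKH\simeq0$, so $NK\simeq NF_K\simeq NF_{HC}[1]$ by (C1). With (C2) this gives, naturally in $C$,
\begin{equation}\label{eq:NK}
NK_n(C)\cong H_{n-1}(F_{HH}(C))\otimes_{\mathbb Q}t\mathbb Q[t]\qquad(n\in\mathbb Z).
\end{equation}

Two difficulties remain. The formula \eqref{eq:NK} concerns algebras of finite type, and the finite type subalgebras of a $K$-regular ring need not be $K$-regular, as $A_n\subset A$ in Section~\ref{sec:axes} shows. So we can only obtain vanishing in the limit, and all constructions must be functorial. Moreover, \eqref{eq:NK} and (C3) involve differentials over $\mathbb Q$, while our hypothesis is over $k$ and says nothing over $\mathbb Q$: if $k$ has infinite transcendence degree, then $\Omega^j_{k/\mathbb Q}\ne0$ for all $j$. A filtration passes from $\mathbb Q$ to $k$.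

\begin{proof}[Proof of Proposition~\ref{prop:discrete}]
Let $C$ run over the finite type $k$-subalgebras of $A$, so that $A=\varinjlim C$. Call a functor $C\mapsto G(C)$ to complexes \emph{negligible} if $\varinjlim_CH_*(G(C))=0$. Direct limits are exact, so if two terms of a functorial exact triangle are negligible, then so is the third. If $G$ is a negligible functor to complexes of $k$-vector spaces and $V$ is a $k$-vector space, then $V\otimes_kG$ is negligible.

\emph{Vanishing over $\mathbb Q$.} By $K$-regularity and (K2), $0=NK_n(A)=\varinjlim NK_n(C)$ for all $n$. By \eqref{eq:NK}, $F_{HH}$ is negligible, and by (C3) each $F^{(j)}_{\mathbb Q}$ is negligible.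

\emph{The filtration.} Let $P_\bullet\to C$ be the functorial resolution by polynomial $k$-algebras. Each $P_m$ is a direct limit of smooth $\mathbb Q$-algebras, because $k$ is. So $L_{P_m/\mathbb Q}\simeq\Omega_{P_m/\mathbb Q}$ by (L2), and $L_{C/\mathbb Q}$ is represented by $\Omega_{P_\bullet/\mathbb Q}\otimes_{P_\bullet}C$. Writing $P_m$ as the tensor product over $\mathbb Q$ of $k$ and a polynomial ring over $\mathbb Q$, we see that
\[
0\to\Omega_{k/\mathbb Q}\otimes_kP_m\to\Omega_{P_m/\mathbb Q}\to\Omega_{P_m/k}\to0
\]
is a short exact sequence of free $P_m$-modules; it realizes the triangle (L3) for $\mathbb Q\to k\to C$. For a short exact sequence $0\to M'\to M\to M''\to0$ of free modules, the images of $\wedge^pM'\otimes\wedge^{j-p}M$ form a natural descending filtration of $\wedge^jM$ with graded pieces $\wedge^pM'\otimes\wedge^{j-p}M''$, $0\le p\le j$. Applying this in each simplicial degree, we obtain a finite filtration of $\mathbf L\wedge^jL_{C/\mathbb Q}$, functorial in $C$, with graded pieces $\Omega^p_{k/\mathbb Q}\otimes_k\mathbf L\wedge^{j-p}L_{C/k}$. Cdh-fibrant replacement preserves exact triangles. It also commutes with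 $V\otimes_k-$ for a $k$-vector space $V$, because $V\otimes_k-$ is a direct sum of copies of the identity functor and cdh cohomology of noetherian schemes commutes with direct sums. Hence $F^{(j)}_{\mathbb Q}(C)$ has a functorial finite filtration with graded pieces
\[
\Omega^p_{k/\mathbb Q}\otimes_kF_k^{(j-p)}(C),\qquad0\le p\le j .
\]

\emph{Vanishing over $k$.} We show by induction on $j$ that $F^{(j)}_k$ is negligible. For $j=0$ the only graded piece is $F^{(0)}_k$, so $F_k^{(0)}=F^{(0)}_{\mathbb Q}$. For $j>0$, the pieces with $p\ge1$ are negligible by induction, so the first step $\operatorname{Fil}^1$ of the filtration, which is a finite iterated extension of them, is negligible. The triangle $\operatorname{Fil}^1\to F^{(j)}_{\mathbb Q}\to F^{(j)}_k$ shows that $F_k^{(j)}$ is negligible.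

\emph{Conclusion.} By (L1) and the definition of $F_k^{(j)}$,
\[
H_q(\mathbf L\wedge^jL_{A/k})=\varinjlim_CH_q(\mathbf L\wedge^jL_{C/k})\cong\varinjlim_CH^{-q}_{cdh}(\operatorname{Spec}C,\Omega^j_{/k}).
\]
For $q>0$ the right side is zero, since a sheaf has no cohomology in negative degrees.
\end{proof}

\subsection*{From vanishing of forms to regularity}

\begin{lemma}\label{lem:H1}
Let $A$ be a $K$-regular $k$-algebra with $\wedge^{d+1}\Omega_{A/k}=0$. Let $\mathfrak p\subset A$ be a prime with residue field $\kappa$. Then $H_1(L_{A_{\mathfrak p}/k}\otimes^{\mathbf L}_{A_{\mathfrak p}}\kappa)=0$ and $H_2(L_{\kappa/A_{\mathfrak p}})=0$.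
\end{lemma}

\begin{proof}
Let $j=d+1$. By Proposition~\ref{prop:discrete} and (L1), $\mathbf L\wedge^jL_{A/k}\simeq\wedge^j\Omega_{A/k}=0$. This is the only use of the hypothesis on differentials. Put $V=L_{A/k}\otimes^{\mathbf L}_A\kappa$, which equals $L_{A_{\mathfrak p}/k}\otimes^{\mathbf L}_{A_{\mathfrak p}}\kappa$ by (L1). By base change (L4), $\mathbf L\wedge^j_\kappa V\simeq0$. A complex over a field splits as $V\simeq\bigoplus_qH_q(V)[q]$, so by (L4) the complex $\mathbf L\wedge^j(H_1(V)[1])$ is a direct summand of $\mathbf L\wedge^jV$ and vanishes. By (L5) it is $\Gamma^j(H_1(V))[j]$, and therefore $H_1(V)=0$.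

The triangle (L3) for $k\to A_{\mathfrak p}\to\kappa$ gives an exact sequence
\[
H_2(L_{\kappa/k})\to H_2(L_{\kappa/A_{\mathfrak p}})\to H_1(V).
\]
The left term is zero by (L2), since $\kappa/k$ is an extension of fields of characteristic zero, and the right term is zero as just shown.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:reg}]
For every prime $\mathfrak p$, the ring $A_{\mathfrak p}$ is noetherian and local, and $H_2(L_{\kappa(\mathfrak p)/A_{\mathfrak p}})=0$ by Lemma~\ref{lem:H1}. By (L6), $A_{\mathfrak p}$ is regular.
\end{proof}

This completes the proof of Theorem~\ref{thm:boundary}(d), and with it of Theorem~\ref{thm:boundary}.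

\begin{remark}
The noetherian hypothesis enters only through (L6) and Popescu's theorem. Proposition~\ref{prop:discrete} and Lemma~\ref{lem:H1} apply to the rings of Theorem~\ref{thm:main} and Theorem~\ref{thm:boundary}(c). In particular, for the ring $A$ of Theorem~\ref{thm:main} the group $H_2(L_{k/A_I})$ vanishes although $A_I$ is not a domain.
\end{remark}

\begin{thebibliography}{9}

\bibitem{Andre}
Andr\'e, \emph{Homologie des alg\`ebres commutatives}.

\bibitem{BLR}
Bosch, L\"utkebohmert and Raynaud, \emph{N\'eron Models}.

\bibitem{CHSW}
Corti\~nas, Haesemeyer, Schlichting and Weibel, Ann. of Math. 167 (2008).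

\bibitem{CHWW}
Corti\~nas, Haesemeyer, Walker and Weibel, Invent. Math. 181 (2010).

\bibitem{CHW}
Corti\~nas, Haesemeyer and Weibel, J. AMS 21 (2008).

\bibitem{LT}
Land and Tamme, \emph{K-theory of pullbacks}, Ann. of Math. 190 (2019).

\bibitem{MM}
Shubhodip Mondal and Alapan Mukhopadhyay, \emph{Ind-\'etale vs Formally \'etale}, arXiv:2209.09392 (2022).

\bibitem{Quillen}
Quillen, \emph{On the (co-)homology of commutative rings}.

\end{thebibliography}
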